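\title{Covering countably compact spaces by discrete subspaces}

\begin{abstract}
For a space $X$ let $\operatorname{dis}(X)$ be the least number of discrete subspaces needed to cover $X$. Gruenhage proved that $\operatorname{dis}(X)\ge\mathfrak c$ for every nonempty compact Hausdorff space $X$ without isolated points. We show that the same inequality for countably compact Hausdorff spaces is equivalent to the Continuum Hypothesis: the bound $\omega_1$ always holds, and it is attained by an $\omega$-bounded space of cardinality $\omega_1$ constructed in ZFC. More generally, for an infinite cardinal $\kappa$, the values of $\operatorname{dis}$ on nonempty initially $\kappa$-compact Hausdorff spaces without isolated points are exactly the cardinals $\lambda\ge\min(\kappa^+,\mathfrak c)$. For $\omega$-bounded Urysohn spaces the bound $\mathfrak c$ holds in ZFC.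
\end{abstract}

\section{The question and the results}\label{sec:intro}

We work in ZFC and write $\mathfrak c=2^{\aleph_0}$. Spaces are Hausdorff, except in two statements that explicitly assume only $T_1$. A space is \emph{crowded} if it has no isolated points. For a space $X$, let $\operatorname{dis}(X)$ be the least cardinality of a family of discrete subspaces of $X$ whose union is $X$. The pieces are discrete in the subspace topology and need not be closed. A subspace of a discrete space is discrete and singletons are discrete, so
\[
\operatorname{dis}(Y)\le\operatorname{dis}(X)\quad\text{for }Y\subseteq X,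
\qquad\text{and}\qquad
\operatorname{dis}(X)\le|X|.
\]

The cardinal $\operatorname{dis}(X)$ measures how far $X$ is from being discrete. It equals $1$ for a nonempty discrete space and $2$ for a convergent sequence with its limit. In a crowded space every discrete subspace is nowhere dense (Lemma~\ref{lem:discrete}), so infinitely many pieces are needed, and how many depends on the compactness available. The rationals are crowded and countable, so $\operatorname{dis}(\mathbb Q)=\omega$. The Cantor set $2^\omega$ is second countable, so its discrete subspaces are countable and $\operatorname{dis}(2^\omega)=\mathfrak c$. For an arbitrary nonempty compact crowded space the Baire category theorem gives $\operatorname{dis}(X)\ge\omega_1$, and the following theorem raises this to the value of the Cantor set. We use it without proof.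

\begin{theorem}[Gruenhage]\label{thm:gruenhage}
If $X$ is a nonempty compact crowded space, then $\operatorname{dis}(X)\ge\mathfrak c$.
\end{theorem}

A space is \emph{countably compact} if every countable open cover has a finite subcover. The following question is posed in Spadaro's note \cite{Spadaro}.

\begin{quote}
\emph{Is $\operatorname{dis}(X)\ge\mathfrak c$ for every nonempty countably compact crowded Hausdorff space $X$?}
\end{quote}

One would guess yes. The weaker inequality $|X|\ge\mathfrak c$ is proved for compact crowded spaces by splitting open sets along the binary tree and finding a point on each branch. Each branch is countable, so in a regular space countable compactness suffices for this argument (Lemma~\ref{lem:cantor}). The one visible reason for doubt is the ordinal $\omega_1$ with its order topology: it is countably compact, not compact, and has only $\omega_1$ points. It fails to be a counterexample under $\omega_1<\mathfrak c$ only because of its isolated points. We shall see that these can be removed without enlarging the space, at the price of regularity.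

Let $\kappa$ be an infinite cardinal. A space is \emph{initially $\kappa$-compact} if every open cover of size at most $\kappa$ has a finite subcover; for $\kappa=\omega$ this is countable compactness. A space is \emph{$\kappa$-bounded} if every subset of size at most $\kappa$ has compact closure. Every $\kappa$-bounded space is initially $\kappa$-compact (Lemma~\ref{lem:bounded}).

\begin{theorem}\label{thm:main}
\begin{enumerate}
\item[(1)] There is a crowded, $\omega$-bounded (hence countably compact) Hausdorff space $X$ with $|X|=\operatorname{dis}(X)=\omega_1$.
\item[(2)] Every nonempty countably compact crowded Hausdorff space $X$ has $\operatorname{dis}(X)\ge\omega_1$.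
\item[(3)] The statement ``every nonempty countably compact crowded Hausdorff space $X$ has $\operatorname{dis}(X)\ge\mathfrak c$'' is equivalent to the Continuum Hypothesis CH. It is refuted in $\mathrm{ZFC}+\neg\mathrm{CH}$, it is true under CH, and so it is not provable in ZFC.
\end{enumerate}
\end{theorem}

The same arguments work for every $\kappa$ and determine all values of $\operatorname{dis}$.

\begin{theorem}\label{thm:general}
Let $\kappa$ be an infinite cardinal and $\lambda$ a cardinal. The following are equivalent:
\begin{enumerate}
\item[(a)] there is a nonempty initially $\kappa$-compact crowded space $X$ with $\operatorname{dis}(X)=\lambda$;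
\item[(b)] there is a nonempty $\kappa$-bounded crowded space $X$ with $\operatorname{dis}(X)=\lambda$;
\item[(c)] $\lambda\ge\min(\kappa^+,\mathfrak c)$.
\end{enumerate}
In particular, $\operatorname{dis}(X)\ge\mathfrak c$ holds for all nonempty initially $\kappa$-compact (equivalently, for all nonempty $\kappa$-bounded) crowded spaces $X$ if and only if $\kappa^+\ge\mathfrak c$. The values of $\operatorname{dis}$ on nonempty countably compact crowded spaces are exactly the uncountable cardinals.
\end{theorem}

A space is \emph{Urysohn} if any two distinct points have neighborhoods with disjoint closures. Regular spaces are Urysohn: separate the points by disjoint open sets and shrink each so that its closure lies in the original. With this separation property the guess above is correct for $\omega$-bounded spaces.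

\begin{theorem}\label{thm:urysohn}
If $X$ is a nonempty $\omega$-bounded crowded Urysohn space (in particular, a regular one), then $\operatorname{dis}(X)\ge\mathfrak c$.
\end{theorem}

We do not settle the case of regular spaces that are countably compact but not $\omega$-bounded.

All lower bounds come from Proposition~\ref{prop:compact}: an initially $\kappa$-compact space covered by $\kappa$ discrete subspaces is compact. Section~\ref{sec:urysohn} proves Theorem~\ref{thm:urysohn}; its proof shows which mechanism a small example has to disable. Section~\ref{sec:example} constructs the example, and Section~\ref{sec:values} completes the proofs of Theorems~\ref{thm:main} and~\ref{thm:general}.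

\section{Discrete subspaces and closed filters}\label{sec:prelim}

A family of sets has the \emph{finite intersection property} (FIP) if every finite subfamily has nonempty intersection. Passing to complements, a space is compact if and only if every family of closed sets with the FIP has nonempty intersection, and it is initially $\kappa$-compact if and only if this holds for all such families of size at most $\kappa$. An initially $\kappa$-compact space is countably compact.

\begin{lemma}\label{lem:discrete}
Let $D$ be a discrete subspace of a $T_1$ space $X$.
\begin{enumerate}
\item[(a)] The set $\overline D\setminus D$ is closed.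
\item[(b)] If $X$ is crowded, then $D$ is nowhere dense.
\item[(c)] If $X$ is countably compact and $D$ is closed, then $D$ is finite.
\end{enumerate}
\end{lemma}

\begin{proof}
For $d\in D$ choose an open set $O_d$ with $O_d\cap D=\{d\}$. Since $O_d$ is open and points are closed,
\[
O_d\cap\overline D\subseteq\overline{O_d\cap D}=\{d\}.
\]
Hence $\overline D\setminus D=\overline D\setminus\bigcup_{d\in D}O_d$, which is closed. This proves (a). For (b), suppose a nonempty open set $O$ is contained in $\overline D$. Then $O$ contains some $d\in D$, and $O\cap O_d=\{d\}$ is open, so $d$ is isolated in $X$. For (c), every subset of $D$ is closed in $D$ and therefore in $X$. If $d_0,d_1,\dots$ were distinct points of $D$, the closed sets $\{d_m:m\ge n\}$, $n<\omega$, would have the FIP and empty intersection.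
\end{proof}

\begin{lemma}\label{lem:bounded}
Every $\kappa$-bounded space is initially $\kappa$-compact.
\end{lemma}

\begin{proof}
Let $\mathcal G$ be a family of at most $\kappa$ closed sets with the FIP. It has at most $\kappa$ finite subfamilies; pick a point in the intersection of each, and let $A$ be the set of these points. Then $\overline A$ is compact, and the closed sets $G\cap\overline A$, $G\in\mathcal G$, have the FIP by the choice of $A$. So they have a common point, which lies in $\bigcap\mathcal G$.
\end{proof}

By Zorn's lemma every family of closed sets with the FIP is contained in a maximal one. A maximal family $\mathcal F$ has two properties: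
\begin{enumerate}
\item[(M1)] if $F,F'\in\mathcal F$, then $F\cap F'\in\mathcal F$;
\item[(M2)] if a closed set $C$ is not in $\mathcal F$, then $C\cap H=\emptyset$ for some $H\in\mathcal F$.
\end{enumerate}
Indeed, $\mathcal F\cup\{F\cap F'\}$ has the FIP, which gives (M1). If $C$ meets every member of $\mathcal F$, then $\mathcal F\cup\{C\}$ has the FIP by (M1), which gives (M2).

\section{Few discrete pieces force compactness}\label{sec:lower}

For regular spaces the bound $\operatorname{dis}(X)\ge\omega_1$ could be obtained from Lemma~\ref{lem:discrete}(b) by a Baire category argument. For Hausdorff spaces that route is closed: the space of Section~\ref{sec:example} is countably compact and is a countable union of nowhere dense sets (Remark~\ref{rem:features}). We therefore use more than nowhere density.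

With a single piece the claim in the heading is Lemma~\ref{lem:discrete}(c): a discrete countably compact space is finite. With several pieces the difficulty is that the pieces are not closed. But by Lemma~\ref{lem:discrete}(a) each piece is a difference of two closed sets, and a maximal family of closed sets with the FIP decides every closed set in the sense of (M2). This lets us either push the family off a given piece or trap it inside a closed discrete set.

\begin{proposition}\label{prop:compact}
Let $X$ be an initially $\kappa$-compact $T_1$ space with $\operatorname{dis}(X)\le\kappa$. Then $X$ is compact.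
\end{proposition}

\begin{proof}
Write $X=\bigcup_{\alpha<\kappa}D_\alpha$ with each $D_\alpha$ discrete, possibly empty. Put $F_\alpha=\overline{D_\alpha}$ and $G_\alpha=F_\alpha\setminus D_\alpha$; both are closed. It suffices to show that $\bigcap\mathcal F\ne\emptyset$ for every maximal family $\mathcal F$ of closed sets with the FIP. Suppose that $\bigcap\mathcal F=\emptyset$. We claim that for each $\alpha<\kappa$ some $H_\alpha\in\mathcal F$ is disjoint from $D_\alpha$.

If $F_\alpha\notin\mathcal F$, then (M2) gives a member of $\mathcal F$ disjoint from $F_\alpha\supseteq D_\alpha$. If $G_\alpha\in\mathcal F$, take $H_\alpha=G_\alpha$. In the remaining case $F_\alpha\in\mathcal F$ and $G_\alpha\notin\mathcal F$. Then some $H\in\mathcal F$ is disjoint from $G_\alpha$, and $E=H\cap F_\alpha$ belongs to $\mathcal F$ by (M1). The set $E$ is closed and contained in $F_\alpha\setminus G_\alpha=D_\alpha$, so it is finite by Lemma~\ref{lem:discrete}(c). The sets $F\cap E$, $F\in\mathcal F$, are finitely many subsets of $E$ and have the FIP, so they have a common point. This point lies in $\bigcap\mathcal F$, contrary to assumption, so the remaining case does not occur.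

The family $\{H_\alpha:\alpha<\kappa\}\subseteq\mathcal F$ has the FIP and size at most $\kappa$. By initial $\kappa$-compactness it has a common point, and this point lies in no $D_\alpha$, a contradiction.
\end{proof}

\begin{corollary}\label{cor:lower}
If $X$ is a nonempty initially $\kappa$-compact crowded space, then $\operatorname{dis}(X)\ge\min(\kappa^+,\mathfrak c)$.
\end{corollary}

\begin{proof}
Either $\operatorname{dis}(X)\ge\kappa^+$, or $\operatorname{dis}(X)\le\kappa$. In the second case $X$ is compact by Proposition~\ref{prop:compact}, and $\operatorname{dis}(X)\ge\mathfrak c$ by Theorem~\ref{thm:gruenhage}.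
\end{proof}

\begin{remark}
For $\kappa=\omega$ the second case can be excluded without Theorem~\ref{thm:gruenhage}: a nonempty compact Hausdorff space is not a countable union of nowhere dense sets, and Lemma~\ref{lem:discrete}(b) applies. So Theorem~\ref{thm:main} does not depend on Theorem~\ref{thm:gruenhage}.
\end{remark}

Read contrapositively, Proposition~\ref{prop:compact} bounds $\operatorname{dis}$ from below on noncompact spaces. We apply this to ordinals. As usual an ordinal is the set of smaller ordinals, a cardinal is an initial ordinal, and ordinals carry the order topology, in which every successor ordinal $\beta+1=[0,\beta]$ is compact. The cardinal $\nu^+$ is regular, so each of its subsets of size at most $\nu$ is bounded.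

\begin{corollary}\label{cor:ordinal}
If $\lambda$ is an uncountable cardinal, then $\operatorname{dis}(\lambda+1)=\lambda$.
\end{corollary}

\begin{proof}
We have $\operatorname{dis}(\lambda+1)\le|\lambda+1|=\lambda$. Let $\nu<\lambda$ be an infinite cardinal. The space $\nu^+$ is $\nu$-bounded, since a subset of size at most $\nu$ lies in a compact, hence closed, segment $[0,\beta]$. It is not compact, since the open segments $[0,\beta)$, $\beta<\nu^+$, cover it and have no finite subcover. By Lemma~\ref{lem:bounded} and Proposition~\ref{prop:compact}, $\operatorname{dis}(\nu^+)>\nu$. As $\nu^+$ is a subspace of $\lambda+1$, we get $\operatorname{dis}(\lambda+1)>\nu$ for every infinite $\nu<\lambda$, and so $\operatorname{dis}(\lambda+1)\ge\lambda$.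
\end{proof}

The space $\kappa^+$ also shows that the bound $\operatorname{dis}(X)\le\kappa$ in Proposition~\ref{prop:compact} cannot be relaxed to $\kappa^+$.

\section{Urysohn spaces map onto the Cantor set}\label{sec:urysohn}

Let $2^{<\omega}$ be the set of finite binary strings and $2^n$ the set of those of length $n$. For $\sigma\in2^n$ let $[\sigma]=\{x\in2^\omega:x|n=\sigma\}$. These clopen sets form a base of $2^\omega$.

\begin{lemma}\label{lem:cantor}
Let $X$ be a nonempty countably compact crowded Urysohn space. Then there are a closed set $K\subseteq X$ and a continuous surjection $f:K\to2^\omega$. In particular $|X|\ge\mathfrak c$.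
\end{lemma}

\begin{proof}
We choose nonempty open sets $U_\sigma$, $\sigma\in2^{<\omega}$, by recursion, starting with $U_\emptyset=X$. Since $X$ is crowded, $U_\sigma$ contains two points. Since $X$ is Urysohn, these have open neighborhoods with disjoint closures; intersecting them with $U_\sigma$ gives nonempty open sets $U_{\sigma0},U_{\sigma1}\subseteq U_\sigma$ with $\overline{U_{\sigma0}}\cap\overline{U_{\sigma1}}=\emptyset$. The closures decrease along branches. If $\sigma\ne\tau$ have the same length, they extend $\rho0$ and $\rho1$ for some $\rho$, so $\overline{U_\sigma}\cap\overline{U_\tau}=\emptyset$.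

Let $K=\bigcap_n\bigcup_{\sigma\in2^n}\overline{U_\sigma}$, a closed set. For $p\in K$ and each $n$ there is exactly one $\sigma_n\in2^n$ with $p\in\overline{U_{\sigma_n}}$. Since $p\in\overline{U_{\sigma_{n+1}}}\subseteq\overline{U_{\sigma_{n+1}|n}}$, uniqueness gives $\sigma_{n+1}|n=\sigma_n$. So the strings $\sigma_n$ are the initial segments of one point $f(p)\in2^\omega$, and $f^{-1}([\sigma])=K\cap\overline{U_\sigma}$ for every $\sigma$. For fixed $n$ the sets $K\cap\overline{U_\sigma}$, $\sigma\in2^n$, form a finite partition of $K$ into closed sets, so each is open in $K$, and $f$ is continuous. For $x\in2^\omega$ the nonempty closed sets $\overline{U_{x|n}}$ decrease, so by countable compactness they have a common point $p$. Then $p\in K$ and $f(p)=x$.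
\end{proof}

The lemma bounds $|X|$, not $\operatorname{dis}(X)$. To bound the latter we look for a compact crowded subspace and apply Theorem~\ref{thm:gruenhage}. Compactness will come from $\omega$-boundedness, because a countable subset of $K$ already has dense image. The compact set so obtained may have isolated points, and we remove them by passing to a minimal closed subset that still maps onto $2^\omega$.

\begin{proof}[Proof of Theorem~\ref{thm:urysohn}]
By Lemma~\ref{lem:bounded}, $X$ is countably compact; take $K$ and $f$ from Lemma~\ref{lem:cantor}. For each $\sigma\in2^{<\omega}$ choose $a_\sigma\in K$ with $f(a_\sigma)\in[\sigma]$, and let $C$ be the closure of $\{a_\sigma:\sigma\in2^{<\omega}\}$. Then $C\subseteq K$, and $C$ is compact because $X$ is $\omega$-bounded. The image $f[C]$ is compact and dense in $2^\omega$, so $f[C]=2^\omega$.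

Consider the closed sets $C'\subseteq C$ with $f[C']=2^\omega$. If $\mathcal C$ is a nonempty chain of such sets and $x\in2^\omega$, then the sets $C'\cap f^{-1}(x)$, $C'\in\mathcal C$, form a chain of nonempty closed subsets of $C$ and have a common point. So $\bigcap\mathcal C$ still maps onto $2^\omega$, and Zorn's lemma gives a minimal such set $C'$. Suppose $p$ is isolated in $C'$. Then $C'\setminus\{p\}$ is a proper closed subset of $C'$, so its image is compact and, by minimality, not all of $2^\omega$. That image contains every point other than $f(p)$, so $\{f(p)\}$ is the complement of a closed set. This is impossible because $2^\omega$ is crowded. Thus $C'$ is nonempty, compact and crowded, and $\operatorname{dis}(X)\ge\operatorname{dis}(C')\ge\mathfrak c$ by Theorem~\ref{thm:gruenhage}.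
\end{proof}

The Urysohn property was used only to split the sets $U_\sigma$, and $\omega$-boundedness, beyond countable compactness, only for the compactness of $C$. By Lemma~\ref{lem:cantor}, a nonempty countably compact crowded space with fewer than $\mathfrak c$ points must allow different branches of a binary scheme of disjoint open sets to share their limit points.

\section{A crowded $\kappa$-bounded space with $\kappa^+$ points}\label{sec:example}

\subsection*{The idea}
Take $\kappa=\omega$. Like $\omega_1$, the space will be an increasing union of $\omega_1$ countable compact sets. A nonempty countable compact space has an isolated point by the Baire category theorem, so such points can only become nonisolated through sequences of length $\omega_1$. This suggests the tree of finite nonempty sets $s$ of nonlimit ordinals below $\omega_1$, in which the basic neighborhoods of $s$ are the sets $\{u:u\cap[0,\beta]=s\}$ for $\beta\ge\max s$. There $s$ is the limit of the sets $s\cup\{\alpha\}$ as $\alpha\to\omega_1$, so the tree is crowded, and it has $\omega_1$ points.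

It is not countably compact. The neighborhood of $s$ with parameter $\beta$ contains no subset of $[0,\beta]$ other than $s$, so a sequence such as $\{0\},\{0,1\},\{0,1,2\},\dots$ has no accumulation point. Every infinite subset of $\omega$ gives such a branch, and a separate limit for each branch would cost $\mathfrak c$ points. Instead we add a single point, called $\{\omega\}$, and make it the limit of \emph{every} sequence of finite sets $a_n\subseteq\omega$ with $\max a_n\to\infty$. For a finite set $q$ above $\omega$, the sequences $a_n\cup q$ need a limit as well, and we call it $\{\omega\}\cup q$. We do the same at every limit ordinal $\delta$. The point $\{\delta\}\cup q$ records how high a sequence has climbed and forgets the route, so a limit ordinal occurs in a point only as its least element.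

\subsection*{The definition}
Fix an infinite cardinal $\kappa$ and put $\mu=\kappa^+$. Let $L$ be the set of limit ordinals $\delta$ with $0<\delta<\mu$, and let $I=\mu\setminus L$, the set consisting of $0$ and the successor ordinals below $\mu$. Put
\[
X_\mu=\{s\subseteq\mu:\ s\text{ is finite and nonempty, and }s\setminus\{\min s\}\subseteq I\}.
\]
Intervals are intervals of ordinals. Let $s\in X_\mu$ and $\max s\le\beta<\mu$. The \emph{basic neighborhoods of $s$ of height $\beta$} are defined as follows (Figure~\ref{fig:nbhd}).
\begin{itemize}
\item If $\min s\in I$, there is one: $W(s;\beta)=\{u\in X_\mu:u\cap[0,\beta]=s\}$.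
\item If $\min s=\delta\in L$, write $s=\{\delta\}\cup q$ with $q\subseteq I\cap(\delta,\mu)$. There is one for each $\gamma<\delta$:
\[
W(s;\gamma,\beta)=\{u\in X_\mu:\ u\cap(\delta,\beta]=q\ \text{ and }\ u\cap(\gamma,\delta]\ne\emptyset\}.
\]
\end{itemize}
Each of these sets contains $s$, and they shrink as $\beta$ and $\gamma$ grow. So any two basic neighborhoods of $s$ contain a third. Both kinds share the following property, which we use repeatedly:
\begin{equation}\label{eq:shared}
\begin{gathered}
\text{if $u$ lies in a basic neighborhood of $s$ of height $\beta$, then}\\
\min u\le\min s\quad\text{and}\quad u\cap(\min s,\beta]=s\setminus\{\min s\}.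
\end{gathered}
\end{equation}
The restriction on limit ordinals in the definition of $X_\mu$ is forced: the set $\{3,\omega\}$, if admitted, would lie in every basic neighborhood of $\{\omega\}$. For $\beta<\mu$ let
\[
Z_\beta=\{s\in X_\mu:s\subseteq[0,\beta]\}.
\]
If $s\in Z_\beta$, then raising the height of a basic neighborhood of $s$ above $\beta$ does not change its trace on $Z_\beta$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\node[left] at (-0.2,1.9) {$W(s;\beta)$};
\draw[->] (0,1.9) -- (9.6,1.9) node[right] {$\mu$};
\draw[very thick] (0,1.9) -- (7.5,1.9);
\draw (0,1.8) -- (0,2.0) node[above] {$0$};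
\draw (7.5,1.8) -- (7.5,2.0) node[above] {$\beta$};
\node[below] at (3.75,1.85) {\small $u$ equals $s$};
\node[below] at (8.55,1.85) {\small free};
\node[left] at (-0.2,0) {$W(s;\gamma,\beta)$};
\draw[->] (0,0) -- (9.6,0) node[right] {$\mu$};
\draw[very thick] (2,0) -- (7.5,0);
\draw (0,-0.1) -- (0,0.1) node[above] {$0$};
\draw (2,-0.1) -- (2,0.1) node[above] {$\gamma$};
\draw (4.7,-0.1) -- (4.7,0.1) node[above] {$\delta$};
\draw (7.5,-0.1) -- (7.5,0.1) node[above] {$\beta$};
\node[below] at (1,-0.05) {\small free};
\node[below] at (3.35,-0.05) {\small $u$ is nonempty};
\node[below] at (6.1,-0.05) {\small $u$ equals $q$};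
\node[below] at (8.55,-0.05) {\small free};
\end{tikzpicture}
\caption{The conditions for a finite set of ordinals $u\in X_\mu$ to lie in a basic neighborhood of $s$. Top: $\min s$ is not a limit ordinal, and $u$ must agree with $s$ on $[0,\beta]$. Bottom: $s=\{\delta\}\cup q$ with least element a limit ordinal $\delta$; now $u$ must agree with $q$ on $(\delta,\beta]$, must have an element in $(\gamma,\delta]$, and is not constrained on $[0,\gamma]$.}
\label{fig:nbhd}
\end{figure}

\begin{example}\label{ex:levels}
We compute the first levels $Z_\beta$, anticipating that the basic neighborhoods generate a topology. For $n<\omega$ the set $Z_n$ is finite. The set $Z_\omega$ consists of $\{\omega\}$ and the finite nonempty sets $a\subseteq\omega$. Each $a$ is isolated in $Z_\omega$, because $W(a;\omega)\cap Z_\omega=\{a\}$, and $W(\{\omega\};n,\omega)\cap Z_\omega=Z_\omega\setminus Z_n$ is cofinite. So $Z_\omega$ is one convergent sequence with its limit: all branches through the finite subsets of $\omega$ converge to $\{\omega\}$.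

The level $Z_{\omega+1}$ adds the points $\{\omega+1\}$, $a\cup\{\omega+1\}$ and $\{\omega,\omega+1\}$. The trace of $W(\{\omega,\omega+1\};n,\omega+1)$ consists of $\{\omega,\omega+1\}$ and the sets $a\cup\{\omega+1\}$ with $\max a>n$, while the trace of $W(\{\omega\};n,\omega+1)$ is still $Z_\omega\setminus Z_n$. So $Z_{\omega+1}$ is the disjoint sum of two convergent sequences. In the same way $Z_{\omega+k}$ is the sum of $2^k$ convergent sequences, with limits $\{\omega\}\cup q$ for $q\subseteq\{\omega+1,\dots,\omega+k\}$. Finally $Z_{\omega\cdot2}$ is the union of the sets $Z_{\omega+k}$ and the point $\{\omega\cdot2\}$, whose basic neighborhoods have traces $Z_{\omega\cdot2}\setminus Z_\gamma$ for $\gamma<\omega\cdot2$.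

A successor step doubles the level and adds one point; a limit step adds one point at infinity. Lemma~\ref{lem:levels} follows this pattern.
\end{example}

\subsection*{The topology}

\begin{lemma}\label{lem:base}
If $u$ lies in a basic neighborhood $W$ of some point $s$, then $W$ contains a basic neighborhood of $u$. Consequently the basic neighborhoods form a base of a topology on $X_\mu$, and those of $s$ form a local base at $s$.
\end{lemma}

\begin{proof}
Let $\beta$ be the height of $W$ and put $\beta'=\max(\beta,\max u)$.

Let $W=W(s;\beta)$ with $\min s\in I$. Since $u\cap[0,\beta]=s\ne\emptyset$, we have $\min u=\min s\in I$. If $w\in W(u;\beta')$, then $w\cap[0,\beta]=u\cap[0,\beta]=s$, so $w\in W$.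

Let $W=W(s;\gamma,\beta)$ with $s=\{\delta\}\cup q$, and put $\varepsilon=\min u\le\delta$. Let $N$ be a basic neighborhood of $u$ of height $\beta'$; if $\varepsilon\in L$ and $\varepsilon>\gamma$, take $N=W(u;\gamma,\beta')$. Let $w\in N$. By \eqref{eq:shared}, $w$ and $u$ agree on $(\varepsilon,\beta']\supseteq(\delta,\beta]$, so $w\cap(\delta,\beta]=q$. It remains to see that $w$ meets $(\gamma,\delta]$. If $\varepsilon\le\gamma$, then $(\gamma,\delta]\subseteq(\varepsilon,\beta']$, so $w\cap(\gamma,\delta]=u\cap(\gamma,\delta]\ne\emptyset$. If $\varepsilon>\gamma$ and $\varepsilon\in I$, then $\varepsilon\in w\cap(\gamma,\delta]$. If $\varepsilon>\gamma$ and $\varepsilon\in L$, then $w$ meets $(\gamma,\varepsilon]\subseteq(\gamma,\delta]$ by the choice of $N$.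

For the last sentence, if $u\in W_1\cap W_2$, then each $W_i$ contains a basic neighborhood of $u$, and these two contain a third.
\end{proof}

\begin{lemma}\label{lem:hausdorff}
The space $X_\mu$ is Hausdorff.
\end{lemma}

\begin{proof}
Let $s\ne t$ with $\min t\le\min s$, and let $\beta=\max(s\cup t)$. Let $N$ be any basic neighborhood of $t$ of height $\beta$. We find a basic neighborhood $W$ of $s$ of height $\beta$ that is disjoint from $N$.

If $\min s=\min t=m$, any $W$ will do: by \eqref{eq:shared}, a point $u\in W\cap N$ would give $s\setminus\{m\}=u\cap(m,\beta]=t\setminus\{m\}$ and so $s=t$.

If $\min t<\min s$ and $\min s\in I$, take $W=W(s;\beta)$. Its members have least element $\min s$, while the members of $N$ have least element at most $\min t$.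

If $\min t<\min s=\delta\in L$, then $\delta\notin t$, because the elements of $t$ above $\min t$ lie in $I$. Since $\delta$ is a limit and $t$ is finite, $\gamma=\max(t\cap\delta)$ satisfies $\min t\le\gamma<\delta$ and $t\cap(\gamma,\delta]=\emptyset$. Take $W=W(s;\gamma,\beta)$. A member $u$ of $N$ agrees with $t$ on $(\min t,\beta]\supseteq(\gamma,\delta]$, so it misses $(\gamma,\delta]$ and is not in $W$.
\end{proof}

\begin{lemma}\label{lem:crowded}
If $W$ is a basic neighborhood of $s$ of height $\beta$ and $r\subseteq I\cap(\beta,\mu)$ is finite, then $s\cup r\in W$. In particular, $X_\mu$ is crowded.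
\end{lemma}

\begin{proof}
The set $s\cup r$ has least element $\min s$ and its other elements lie in $I$, so it is in $X_\mu$. Membership of $u\in X_\mu$ in $W$ depends only on $u\cap[0,\beta]$, and $(s\cup r)\cap[0,\beta]=s$. Taking $r=\{\beta+1\}$ gives a point of $W$ other than $s$.
\end{proof}

\subsection*{The levels are compact}

\begin{lemma}\label{lem:levels}
The subspace $Z_\beta$ is compact for every $\beta<\mu$.
\end{lemma}

\begin{proof}
We use induction on $\beta$. The set $Z_0$ is the single point $\{0\}$.

\emph{Successor step.} Suppose $Z_\beta$ is compact. For $s\in Z_\beta$ put $e(s)=s\cup\{\beta+1\}$; this is a point of $X_\mu$ with $\min e(s)=\min s$. A point of $Z_{\beta+1}$ either omits $\beta+1$, or equals $\{\beta+1\}$, or becomes a point of $Z_\beta$ when $\beta+1$ is deleted. Hence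
\[
Z_{\beta+1}=Z_\beta\cup e[Z_\beta]\cup\{\{\beta+1\}\},
\]
and it suffices to show that $e:Z_\beta\to X_\mu$ is continuous. Let $s\in Z_\beta$ and $\beta'\ge\beta+1$. If $\min s\in I$, then $W(s;\beta)\cap Z_\beta=\{s\}$, so $s$ is isolated in $Z_\beta$ and $e$ is continuous at $s$. If $s=\{\delta\}\cup q$ with $\delta\in L$, let $\gamma<\delta$ and $u\in W(s;\gamma,\beta)\cap Z_\beta$. Then $e(u)\cap(\delta,\beta']=(u\cap(\delta,\beta])\cup\{\beta+1\}=q\cup\{\beta+1\}$, and $e(u)$ meets $(\gamma,\delta]$. So $e$ maps $W(s;\gamma,\beta)\cap Z_\beta$ into $W(e(s);\gamma,\beta')$.

\emph{Limit step.} Let $\delta\in L$ and suppose $Z_\gamma$ is compact for all $\gamma<\delta$. Take a cover of $Z_\delta$ by open subsets of $X_\mu$. Some member $O$ contains the point $\{\delta\}$, and hence contains $W(\{\delta\};\gamma,\beta')$ for some $\gamma<\delta\le\beta'$. Every $u\in Z_\delta\setminus Z_\gamma$ has an element in $(\gamma,\delta]$ and none in $(\delta,\beta']$, so $u\in W(\{\delta\};\gamma,\beta')\subseteq O$. Finitely many members of the cover suffice for $Z_\gamma$, and together with $O$ they cover $Z_\delta$.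
\end{proof}

The limit step is where it matters that $W(s;\gamma,\beta)$ imposes nothing on $[0,\gamma]$: one point absorbs everything that climbs to $\delta$.

\begin{proposition}\label{prop:example}
The space $X_\mu$ is Hausdorff, crowded, $\kappa$-bounded and not compact, and $|X_\mu|=\operatorname{dis}(X_\mu)=\kappa^+$.
\end{proposition}

\begin{proof}
Lemmas~\ref{lem:hausdorff} and~\ref{lem:crowded} give the first two properties. Let $A\subseteq X_\mu$ with $|A|\le\kappa$. Then $|\bigcup A|\le\kappa$, and $\mu=\kappa^+$ is regular, so $A\subseteq Z_\beta$ for some $\beta<\mu$. The set $Z_\beta$ is compact, hence closed in the Hausdorff space $X_\mu$, so $\overline A\subseteq Z_\beta$ is compact.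

For $\beta<\mu$ the set $V_\beta=\{s\in X_\mu:\min s\le\beta\}$ is open by the first half of \eqref{eq:shared}. The sets $V_\beta$ increase and cover $X_\mu$, and $\{\beta+1\}\notin V_\beta$. So $X_\mu$ is not compact.

The space $X_\mu$ contains all singletons and consists of finite subsets of $\mu$, so $\operatorname{dis}(X_\mu)\le|X_\mu|=\mu$. It is initially $\kappa$-compact by Lemma~\ref{lem:bounded} and not compact, so $\operatorname{dis}(X_\mu)>\kappa$ by Proposition~\ref{prop:compact}.
\end{proof}

\begin{remark}\label{rem:features}
The following facts are not needed for the theorems. They show how $X_\mu$ escapes the arguments of the earlier sections.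
\begin{enumerate}
\item[(i)] \emph{The closures of any two nonempty open sets meet,} so the splitting in Lemma~\ref{lem:cantor} fails at the first step. Let $W$ be a basic neighborhood of $s$ of height $\beta$ and let $\eta\in L$ with $\eta>\beta$. Given $\zeta<\eta\le\theta$, put $\xi=\max(\zeta,\beta)+1<\eta$. Then $s\cup\{\xi\}$ lies in $W$ by Lemma~\ref{lem:crowded} and also in $W(\{\eta\};\zeta,\theta)$. So $\{\eta\}\in\overline W$ for all $\eta\in L$ above $\beta$.
\item[(ii)] \emph{$X_\mu$ is a countable union of closed nowhere dense sets,} namely $R_n=\{s:|s|\le n\}$. Every member $u$ of a basic neighborhood of $s$ has $|u|\ge|s|$ by \eqref{eq:shared}, so $R_n$ is closed. It has empty interior by Lemma~\ref{lem:crowded}.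
\item[(iii)] \emph{Every nonempty $A\subseteq Z_\beta$ has a point isolated in $A$,} so the closure of a set of size at most $\kappa$ contains no nonempty crowded subspace. If some $s\in A$ has $\min s\in I$, then $W(s;\beta)\cap Z_\beta=\{s\}$. Otherwise choose $s=\{\delta\}\cup q\in A$ with $\delta=\min s$ as small as possible. A point $u\in A\cap W(s;0,\beta)$ has $\min u=\delta$ and $u\cap(\delta,\beta]=q$, so $u=s$.
\item[(iv)] \emph{In $X_{\omega_1}$ every sequence has a convergent subsequence.} The sequence lies in some $Z_\beta$, which is compact and first countable, since the traces of the countably many basic neighborhoods of $s$ of height $\beta$ form a local base at $s$ in $Z_\beta$.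
\end{enumerate}
\end{remark}

\section{The values of $\operatorname{dis}$}\label{sec:values}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Part (1) is Proposition~\ref{prop:example} with $\kappa=\omega$, together with Lemma~\ref{lem:bounded}. Part (2) is Corollary~\ref{cor:lower} with $\kappa=\omega$, since $\min(\omega_1,\mathfrak c)=\omega_1$. If CH fails, then $\operatorname{dis}(X_{\omega_1})=\omega_1<\mathfrak c$ and the statement in (3) is false. If CH holds, then $\omega_1=\mathfrak c$ and the statement is part (2). Since CH is not provable in ZFC, neither is the statement.
\end{proof}

For Theorem~\ref{thm:general} we must realize every $\lambda\ge\min(\kappa^+,\mathfrak c)$. The compact space $\lambda+1$ has the right value of $\operatorname{dis}$ but has isolated points. Multiplying it by a crowded $\kappa$-bounded space with at most $\lambda$ points removes them without raising the cardinality, and for each such $\lambda$ one of $X_{\kappa^+}$ and $2^\omega$ is small enough.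

\begin{proof}[Proof of Theorem~\ref{thm:general}]
The implication (b)$\Rightarrow$(a) is Lemma~\ref{lem:bounded}, and (a)$\Rightarrow$(c) is Corollary~\ref{cor:lower}.

For (c)$\Rightarrow$(b) let $\lambda\ge\min(\kappa^+,\mathfrak c)$; then $\lambda$ is uncountable. Put $P=X_{\kappa^+}$ if $\lambda\ge\kappa^+$. Otherwise $\lambda\ge\mathfrak c$, and we put $P=2^\omega$. In both cases $P$ is nonempty, Hausdorff, crowded and $\kappa$-bounded, and $|P|\le\lambda$. Let $Y=P\times(\lambda+1)$. It is Hausdorff. It is crowded, because a basic open set $O\times O'$ around $(p,\alpha)$ contains $(p',\alpha)$ for some $p'\in O\setminus\{p\}$. It is $\kappa$-bounded: if $A\subseteq Y$ has size at most $\kappa$ and $\pi:Y\to P$ is the projection, then $\overline A$ is a closed subset of the compact set $\overline{\pi[A]}\times(\lambda+1)$. Finally, $Y$ contains the copy $\{p\}\times(\lambda+1)$ of $\lambda+1$, so Corollary~\ref{cor:ordinal} gives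
\[
\lambda=\operatorname{dis}(\lambda+1)\le\operatorname{dis}(Y)\le|Y|=\lambda .
\]

By the equivalence, the least value of $\operatorname{dis}$ on either class of spaces is $\min(\kappa^+,\mathfrak c)$, and this is at least $\mathfrak c$ exactly when $\kappa^+\ge\mathfrak c$. For $\kappa=\omega$ condition (c) reads $\lambda\ge\omega_1$, which gives the last assertion.
\end{proof}

\begin{thebibliography}{1}
\bibitem{Spadaro} Santi Spadaro, \emph{A note on discrete sets}, arXiv:0905.3588 (2009).
\end{thebibliography}
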